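\title{Period three in a special $\alpha$-limit set of an interval map}

\begin{abstract}
Let $f$ be a continuous map of $[0,1]$ to itself. The special $\alpha$-limit set of a point $x$ is the set of all accumulation points of backward orbit branches of $x$. We show that if this set contains a periodic orbit of period $3$, then it contains periodic orbits of every period $n\notin\{1,2,4\}$, of period $1$ or $2$, and of period $2$ or $4$. This proves a conjecture posed by Hant\'akov\'a and Roth, which asks for an orbit of period $n$ or $2n$ for every $n$. The set of missing periods is therefore one of $\varnothing$, $\{1\}$, $\{2\}$, $\{4\}$, $\{1,4\}$, and we realize each of the five sets by a piecewise linear map.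
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, $f:[0,1]\to[0,1]$ is a continuous map, $f^m$ is its $m$-th iterate, and $\mathbb N=\{1,2,3,\dots\}$. A \emph{periodic orbit of period $m$}, or \emph{$m$-cycle}, is a set $\{y,f(y),\dots,f^{m-1}(y)\}$ where $f^m(y)=y$ and $m$ is the least positive integer with this property. An \emph{iterated preimage} of $x$ is a point $z$ with $f^m(z)=x$ for some $m\ge0$; in particular $x$ is an iterated preimage of itself.

A point has one future but, when $f$ is not invertible, many possible pasts. A \emph{backward orbit branch} of $x\in[0,1]$ is a sequence $(x_j)_{j=0}^\infty$ in $[0,1]$ with $x_0=x$ and $f(x_{j+1})=x_j$ for all $j\ge0$. An \emph{accumulation point} of the branch is the limit of one of its subsequences. The \emph{special $\alpha$-limit set} $s\alpha(x)=s\alpha(x,f)$ is the union, over all backward orbit branches of $x$, of their sets of accumulation points. It records the places to which a single history of $x$ returns again and again in the distant past. For $f(t)=t^2$ each point has exactly one branch, and $s\alpha(0)=\{0\}$, while $s\alpha(x)=\{1\}$ for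 $x>0$ because $x^{1/2^j}\to1$. Two facts follow directly from the definition.
\begin{itemize}
\item[(F1)] \emph{If $x$ is periodic, its orbit lies in $s\alpha(x)$.} Run backward around the cycle.
\item[(F2)] \emph{$f(s\alpha(x))\subset s\alpha(x)$.} If $x_{j_i}\to y$ along a branch, then $x_{j_i-1}=f(x_{j_i})\to f(y)$. Thus $s\alpha(x)$ contains a periodic orbit as soon as it contains one of its points.
\end{itemize}
We write $\operatorname{Per}(x)$ for the set of all $n\in\mathbb N$ such that $s\alpha(x)$ contains a periodic orbit of period $n$.

If $f$ has a periodic orbit of period $3$, then it has periodic orbits of all periods (Sharkovsky; Li and Yorke). It is natural to ask whether this forcing takes place inside a single special $\alpha$-limit set: if $x$ has a history that accumulates on a $3$-cycle, does it have histories that accumulate on cycles of the other periods? The first guess, that $3\in\operatorname{Per}(x)$ forces $\operatorname{Per}(x)=\mathbb N$, fails already for the period $1$: in Example~\ref{ex:one} a backward branch that heads for a fixed point is stopped at a $2$-cycle that surrounds it. This suggests allowing each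 period to double, and the following conjecture is posed by Hant\'akov\'a and Roth \cite{HR}.

\begin{quote}
\emph{If $s\alpha(x)$ contains a periodic orbit of period $3$, then for every positive integer $n$ it contains a periodic orbit of period $n$ or $2n$.}
\end{quote}

We prove the conjecture, show that doubling is needed only for $n\in\{1,2,4\}$, and determine all sets of periods that can occur.

\begin{theorem}\label{thm:A}
Let $f:[0,1]\to[0,1]$ be continuous, let $P$ be a periodic orbit of period $3$, and suppose that some iterated preimage of $x$ (possibly $x$ itself) lies in $[\min P,\max P]$. Then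
\begin{enumerate}
\item[(i)] $n\in\operatorname{Per}(x)$ for every $n\notin\{1,2,4\}$;
\item[(ii)] $1\in\operatorname{Per}(x)$ or $2\in\operatorname{Per}(x)$;
\item[(iii)] $2\in\operatorname{Per}(x)$ or $4\in\operatorname{Per}(x)$.
\end{enumerate}
\end{theorem}

The hypothesis looks much weaker than $P\subset s\alpha(x)$, since it concerns one preimage and no limit. It nevertheless describes exactly when $3\in\operatorname{Per}(x)$.

\begin{corollary}\label{cor:char}
The set $s\alpha(x)$ contains a periodic orbit of period $3$ if and only if some iterated preimage of $x$ lies in $[\min P,\max P]$ for some periodic orbit $P$ of period $3$ of $f$.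
\end{corollary}

\begin{proof}
Suppose $P=\{a<b<c\}\subset s\alpha(x)$. Some backward branch $(x_j)$ of $x$ accumulates at $b$, an interior point of $[a,c]$, so some $x_j$ lies in $(a,c)$. The converse is Theorem~\ref{thm:A}(i) with $n=3$.
\end{proof}

\begin{corollary}[The conjecture]\label{cor:conj}
If $s\alpha(x)$ contains a periodic orbit of period $3$, then for every $n\ge1$ it contains a periodic orbit of period $n$ or $2n$.
\end{corollary}

\begin{proof}
By Corollary~\ref{cor:char}, Theorem~\ref{thm:A} applies. For $n=1$ use (ii), for $n=2$ use (iii), for $n=4$ use $8\in\operatorname{Per}(x)$, and for all other $n$ use $n\in\operatorname{Per}(x)$.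
\end{proof}

\begin{theorem}\label{thm:B}
If $3\in\operatorname{Per}(x)$, then $\operatorname{Per}(x)=\mathbb N\setminus E$ with
\[
E\in\bigl\{\varnothing,\ \{1\},\ \{2\},\ \{4\},\ \{1,4\}\bigr\},
\]
and each of these five sets $E$ occurs for some continuous $f$ and some $x$.
\end{theorem}

Thus the alternative ``$n$ or $2n$'' cannot be replaced by ``$n$'' for $n=1$, $2$ or $4$, it can be so replaced for every other $n$, and (i)--(iii) are the only restrictions on the periods in a special $\alpha$-limit set that contains a $3$-cycle.

Section~\ref{sec:model} shows the mechanism on an explicit map. Sections~\ref{sec:pull} and~\ref{sec:loops} prove Theorem~\ref{thm:A} using only the intermediate value theorem; the theorem on periods of $f$ quoted above is not used. Section~\ref{sec:examples} constructs the five examples.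

\section{A model map, and where the doubling comes from}\label{sec:model}

Let $A=[0,\frac12]$, $B=[\frac12,1]$ and
\begin{equation}\label{eq:T}
T(t)=t+\tfrac12\quad(t\in A),\qquad T(t)=2-2t\quad(t\in B).
\end{equation}
This is the piecewise linear map through the $3$-cycle $0\to\frac12\to1\to0$. It is increasing on $A$ with $T(A)=B$ and decreasing on $B$ with $T(B)=A\cup B$. We write $[p\pm r]=[p-r,p+r]$.

\begin{example}[Period three]\label{ex:three}
Consider the points $t$ with $t\in B$, $T(t)\in B$, $T^2(t)\in A$. For them $T^2(t)=4t-2$ and $T^3(t)=4t-\frac32$, and they form the interval $K=[\frac12,\frac58]\subset B$. The map $\varphi=T^3|_K$ sends $K$ onto $B$, with $\varphi(\frac12)=\frac12$ and $\varphi(\frac58)=1$. Given any $x\in[0,1]$, take its preimage $z_0=1-\frac x2\in B$ and pull it back repeatedly under $\varphi$: $z_{j+1}=\frac14z_j+\frac38$. Then $z_j$ decreases to the fixed point $\frac12$ of $\varphi$, and filling in the points $T^2(z_{j+1})$, $T(z_{j+1})$ between $z_j$ and $z_{j+1}$ gives a backward branch of $x$. For $x=\frac12$ it reads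
\[
\tfrac12,\quad \tfrac34,\ \tfrac14,\ \tfrac78,\quad \tfrac9{16},\ \tfrac1{16},\ \tfrac{31}{32},\quad \tfrac{33}{64},\ \dots
\]
and it accumulates on $\{0,\frac12,1\}$. Hence $3\in\operatorname{Per}(x)$ for every $x$.
\end{example}

In this example $z_j$ converges for two reasons: $\varphi$ expands, and $\varphi$ is increasing, which makes $(z_j)$ monotone. A general continuous map gives no expansion. The next example shows what is lost when monotonicity is absent as well. To prove that a point is \emph{not} in $s\alpha(x)$ we use the following observation.

\begin{lemma}[Traps]\label{lem:trap}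
If $U\subset[0,1]$ satisfies $f(U)\subset U$ and $x\notin U$, then $s\alpha(x)$ contains no interior point of $U$.
\end{lemma}

\begin{proof}
If $z\in U$ then $f^m(z)\in U$ for all $m\ge0$, so $z$ is not an iterated preimage of $x$. Hence no term of a backward branch of $x$ lies in $U$, and no subsequence converges to an interior point of $U$.
\end{proof}

\begin{example}[Period one]\label{ex:one}
On $B$ we have $T(\frac23+s)=\frac23-2s$. Pulling a point $\frac23+s_0$ back inside $B$ gives $s_{j+1}=-\frac12s_j$, and the branch converges to the fixed point $\frac23$, from alternating sides. Here convergence rests on expansion alone, and a small change of the map destroys it. Let $\delta=\frac1{1000}$ and let $h:\mathbb R\to\mathbb R$ be the odd, continuous, strictly increasing function with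
\begin{equation}\label{eq:h}
h(s)=s\ \ (0\le s\le\delta),\qquad h(s)=3s-2\delta\ \ (\delta\le s\le2\delta),\qquad h(s)=2s\ \ (s\ge2\delta).
\end{equation}
Let $\widetilde T=T$ on $A$ and $\widetilde T(\frac23+s)=\frac23-h(s)$ on $B$. This map differs from $T$ only on $[\frac23\pm2\delta]$, keeps the $3$-cycle, and is the reflection about $\frac23$ on $U=[\frac23\pm\delta]$. Pull back a point $\frac23+s_0\notin U$ inside $B$. Now $s_{j+1}=-h^{-1}(s_j)$. The size $|s_j|$ is halved at each step until it is at most $4\delta$, and from then on $|s_{j+1}|-\delta=\frac13(|s_j|-\delta)$. Since the signs alternate, the branch accumulates on the $2$-cycle $\{\frac23-\delta,\frac23+\delta\}$. No other branch reaches $\frac23$ either, because $\widetilde T(U)=U$ and Lemma~\ref{lem:trap} applies. As $\frac23$ is the only fixed point of $\widetilde T$ (the map is $t+\frac12$ on $A$ and strictly decreasing on $B$), we get $1\notin\operatorname{Per}(x)$ for all $x\notin U$, although Theorem~\ref{thm:A} gives $3\in\operatorname{Per}(x)$.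
\end{example}

What survives in Example~\ref{ex:one} is that the subsequence $(s_{2j})$ is monotone: two passages through $B$ reverse the order twice. This is the whole method. A loop of intervals of length $n$ that passes through $B$ an even number of times preserves orientation, a point can be pulled back along it monotonically, and the limit is fixed by $f^n$. A loop that passes through $B$ an odd number of times has to be traversed twice, and the limit is only fixed by $f^{2n}$. The exceptional periods are those for which no suitable even loop exists.

\section{Pulling back monotonically}\label{sec:pull}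

The maps in Examples~\ref{ex:three} and~\ref{ex:one} are monotone on $A$ and on $B$; a general $f$ is not monotone on any interval. The first lemma shows that only the images of two endpoints matter.

\begin{lemma}[Monotone pull-back]\label{lem:pull}
Let $K=[k,l]\subset I=[\alpha,\beta]$ and let $\varphi:K\to I$ be continuous with $\varphi(k)=\alpha$ and $\varphi(l)=\beta$. For every $z_0\in I$ there are $z_1,z_2,\dots\in K$ with $\varphi(z_{j+1})=z_j$ for all $j\ge0$ and $z_j\to y$, where $y\in K$ and $\varphi(y)=y$.
\end{lemma}

\begin{proof}
Let $I^-$ be the set of $z\in I$ such that either $z>l$, or $z\in K$ and $\varphi(z)\ge z$. Let $I^+$ be the set of $z\in I$ such that either $z<k$, or $z\in K$ and $\varphi(z)\le z$. Then $I=I^-\cup I^+$.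

Let $z\in I^-$ and put $m=\min(z,l)\in K$. Then $\varphi(m)\ge z$: if $z>l$ this reads $\beta\ge z$, and otherwise it reads $\varphi(z)\ge z$. Also $\varphi(k)=\alpha\le z$. By the intermediate value theorem there is $z'\in[k,m]$ with $\varphi(z')=z$. We have $z'\le m\le z=\varphi(z')$, so $z'\le z$ and $z'\in K\cap I^-$. Thus the step can be repeated, and for $z_0\in I^-$ it yields a nonincreasing sequence of successive preimages in $K$.

Let $z\in I^+$ and put $m=\max(z,k)\in K$. Then $\varphi(m)\le z$: if $z<k$ this reads $\alpha\le z$, and otherwise it reads $\varphi(z)\le z$. Also $\varphi(l)=\beta\ge z$. So there is $z'\in[m,l]$ with $\varphi(z')=z$, and $z'\ge m\ge z=\varphi(z')$ gives $z'\ge z$ and $z'\in K\cap I^+$. For $z_0\in I^+$ this yields a nondecreasing sequence.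

In both cases $(z_j)_{j\ge1}$ is a monotone sequence in the compact interval $K$, so it converges to some $y\in K$, and $\varphi(y)=\lim\varphi(z_{j+1})=\lim z_j=y$.
\end{proof}

The order of the endpoints cannot be reversed. For $K=I=[-1,1]$ and $\varphi(t)=-t$, the only backward branch of $z_0\ne0$ is $z_0,-z_0,z_0,\dots$, which stays away from the fixed point.

To apply Lemma~\ref{lem:pull} to an iterate of $f$ we must control endpoints along a chain of intervals. The second lemma refines the statement ``the image of $[\alpha,\beta]$ covers $[\gamma,\eta]$'' so that endpoints go to endpoints in a known order.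

\begin{lemma}[Oriented covering]\label{lem:cover}
Let $\psi:[\alpha,\beta]\to\mathbb R$ be continuous and let $\gamma<\eta$.
\begin{enumerate}
\item[(a)] If $\psi(\alpha)\le\gamma$ and $\psi(\beta)\ge\eta$, there are $k<l$ in $[\alpha,\beta]$ with $\psi([k,l])=[\gamma,\eta]$, $\psi(k)=\gamma$, $\psi(l)=\eta$.
\item[(b)] If $\psi(\alpha)\ge\eta$ and $\psi(\beta)\le\gamma$, there are $k<l$ in $[\alpha,\beta]$ with $\psi([k,l])=[\gamma,\eta]$, $\psi(k)=\eta$, $\psi(l)=\gamma$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The set $\psi^{-1}(\eta)$ is closed, and nonempty by the intermediate value theorem; let $l$ be its least point. Since $\psi(\alpha)\le\gamma<\psi(l)$, the value $\gamma$ is taken on $[\alpha,l)$; let $k$ be the greatest point of $[\alpha,l]$ with $\psi(k)=\gamma$. Let $t\in(k,l)$. If $\psi(t)\le\gamma$, then $\gamma$ is taken on $[t,l)$, against the choice of $k$. If $\psi(t)\ge\eta$, then $\eta$ is taken on $(k,t]$, against the choice of $l$. So $\psi([k,l])\subset[\gamma,\eta]$, with equality by the intermediate value theorem. (b) Apply (a) to $-\psi$ and the interval $[-\eta,-\gamma]$.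
\end{proof}

\section{Loops of intervals and the proof of Theorem~\ref{thm:A}}\label{sec:loops}

Let $P=\{a<b<c\}$. Either $f(a)=b$, $f(b)=c$, $f(c)=a$, or $f(a)=c$, $f(c)=b$, $f(b)=a$. Conjugation by $\sigma(t)=1-t$ turns the second pattern into the first; it carries backward branches of $x$ under $f$ to backward branches of $\sigma(x)$ under $\sigma f\sigma$, and it preserves periods and the hypothesis of the theorem. So we assume
\[
f(a)=b,\qquad f(b)=c,\qquad f(c)=a,
\]
and put $A=[a,b]$, $B=[b,c]$. The endpoints of $A$ go to the endpoints of $B$ in the same order, and the endpoints of $B$ go to the endpoints of $A\cup B=[a,c]$ in reversed order. So an orbit can be prescribed to pass from $A$ to $B$, from $B$ to $A$, and from $B$ to $B$, but nothing lets us prescribe a passage from $A$ to $A$.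

\subsection*{Words}
Let $w=w_0\dots w_{n-1}$ be a word of length $n\ge1$ in the letters $A,B$; each letter also denotes the corresponding interval. We extend the indices by $w_{i+n}=w_i$, which gives a periodic sequence $(w_i)_{i\ge0}$. The word is
\begin{itemize}
\item \emph{admissible} if there is no $i\ge0$ with $w_i=w_{i+1}=A$ (so the word is read cyclically, and the one-letter word $A$ is not admissible);
\item \emph{even} or \emph{odd} according to the parity of the number of letters $B$ among $w_0,\dots,w_{n-1}$;
\item \emph{primitive} if the least period of the sequence $(w_i)_{i\ge0}$ is $n$.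
\end{itemize}
A point $t$ \emph{follows $w$} if $f^i(t)\in w_i$ for $0\le i<n$, and \emph{follows $w$ forever} if $f^i(t)\in w_i$ for all $i\ge0$.

Recall that the least period $d$ of a periodic sequence divides every period $r$: if $r=qd+s$ with $0\le s<d$, then $w_{i+s}=w_{i+s+qd}=w_{i+r}=w_i$ for all $i$, so $s=0$ by minimality. In particular, a word of length $n$ that is not primitive consists of $n/d\ge2$ copies of a word of length $d$.

\begin{lemma}[Even loops preserve orientation]\label{lem:loop}
Let $w$ be an admissible even word of length $n$. There is an interval $K=[k,l]\subset w_0$, all of whose points follow $w$, such that $f^n(K)=w_0$, $f^n(k)=\min w_0$ and $f^n(l)=\max w_0$.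
\end{lemma}

\begin{proof}
We construct nondegenerate compact intervals $K_i\subset w_i$ for $i=n,n-1,\dots,0$, starting from $K_n=w_n=w_0$. Suppose $K_{i+1}=[\gamma,\eta]\subset w_{i+1}$ is given. If $w_i=A$, then $w_{i+1}=B$ by admissibility, so $f(a)=b\le\gamma$ and $f(b)=c\ge\eta$; choose $K_i\subset A$ by Lemma~\ref{lem:cover}(a). If $w_i=B$, then $f(b)=c\ge\eta$ and $f(c)=a\le\gamma$ whichever letter $w_{i+1}$ is; choose $K_i\subset B$ by Lemma~\ref{lem:cover}(b). In both cases $f(K_i)=K_{i+1}$, and $f$ maps the endpoints of $K_i$ onto those of $K_{i+1}$, keeping their order if $w_i=A$ and reversing it if $w_i=B$. Put $K=K_0$. Then $f^i(K)=K_i\subset w_i$ for $0\le i\le n$, and along the chain the order of the endpoints is reversed an even number of times.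
\end{proof}

Lemmas~\ref{lem:pull} and~\ref{lem:loop} let us pull back any point of $w_0$ toward a periodic point. It remains to bring a preimage of $x$ into $w_0$. This is the only place where the hypothesis on $x$ is used, and it is the reason for starting the word with $B$, the interval whose image covers all of $[a,c]$.

\begin{proposition}\label{prop:orbit}
Let $w$ be an admissible even word of length $n$ with $w_0=B$, and suppose that some iterated preimage of $x$ lies in $[a,c]$. Then there is a point $y$ with $f^n(y)=y$ that follows $w$ forever and whose orbit lies in $s\alpha(x)$.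
\end{proposition}

\begin{proof}
Let $z\in[a,c]$ be an iterated preimage of $x$. Since $f(b)=c$ and $f(c)=a$, there is $z_0\in B$ with $f(z_0)=z$; thus $f^M(z_0)=x$ for some $M\ge1$. Take $K$ from Lemma~\ref{lem:loop} and apply Lemma~\ref{lem:pull} to $\varphi=f^n|_K:K\to B$. This gives $z_1,z_2,\dots\in K$ with $f^n(z_{j+1})=z_j$ and $z_j\to y$, where $y\in K$ and $f^n(y)=y$. The sequence
\[
x=f^M(z_0),\ \dots,\ f(z_0),\ z_0,\ \ f^{n-1}(z_1),\ \dots,\ f(z_1),\ z_1,\ \ f^{n-1}(z_2),\ \dots
\]
is a backward orbit branch of $x$ that has $(z_j)$ as a subsequence. So $y\in s\alpha(x)$, and by (F2) the orbit of $y$ lies in $s\alpha(x)$. Finally, $y$ follows $w$ because $y\in K$, and it follows $w$ forever because $f^n(y)=y$.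
\end{proof}

The period of $y$ divides $n$ but might be smaller. A primitive word should prevent this, since the orbit determines its itinerary. The one obstacle is the point $b$, which lies in both $A$ and $B$ and so does not determine a letter; admissibility removes the ambiguity.

\begin{lemma}[The period is a multiple of the length]\label{lem:period}
Let $w$ be an admissible primitive word of length $n$, and let $y$ be a periodic point that follows $w$ forever. Then the period $r$ of $y$ is a multiple of $n$.
\end{lemma}

\begin{proof}
Suppose first that the orbit of $y$ is $P$, so $r=3$. For every $i$ with $f^i(y)=a$ we have $w_i=A$ because $a\notin B$; then $w_{i+1}=B$ by admissibility, and $w_{i+2}=B$ because $f^{i+2}(y)=c\notin A$. These $i$ form a residue class modulo $3$, so $(w_i)$ is a shift of $ABBABB\dots$, whose least period is $3$. Hence $n=3=r$.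

Otherwise the orbit of $y$ is a periodic orbit different from $P$, hence disjoint from $P$, and it avoids $b$. Since $A\cap B=\{b\}$, the point $f^i(y)$ determines the letter $w_i$. From $f^{i+r}(y)=f^i(y)$ we get $w_{i+r}=w_i$ for all $i\ge0$, so $r$ is a period of $(w_i)$ and the least period $n$ divides it.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $w$ be an admissible primitive word of length $n$ with $w_0=B$.

\emph{If $w$ is even, then $n\in\operatorname{Per}(x)$.} Proposition~\ref{prop:orbit} gives an orbit in $s\alpha(x)$ whose period divides $n$, and by Lemma~\ref{lem:period} the period is a multiple of $n$.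

\emph{If $w$ is odd, then $n\in\operatorname{Per}(x)$ or $2n\in\operatorname{Per}(x)$.} The word $ww$ of length $2n$ is even, begins with $B$, and defines the same infinite sequence as $w$, so it is admissible. Proposition~\ref{prop:orbit} for $ww$ gives a point $y$ with $f^{2n}(y)=y$ that follows $w$ forever and whose orbit lies in $s\alpha(x)$. Its period divides $2n$ and, by Lemma~\ref{lem:period} for $w$, is a multiple of $n$.

It remains to choose the words; $B^m$ denotes $m$ consecutive letters $B$.
\begin{itemize}
\item The odd word $w=B$ of length $1$ gives (ii).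
\item The odd word $w=BA$ of length $2$ gives (iii).
\item For odd $n\ge3$ take $w=B^{n-1}A$. It is admissible and has $n-1$ letters $B$, so it is even. It is primitive because a word made of at least two copies of a shorter word cannot contain exactly one $A$.
\item For even $n\ge6$ take $w=B^{n-3}ABA$. It is admissible, since each $A$ is followed cyclically by $B$, and it has $n-2$ letters $B$, so it is even. If it were not primitive, it would consist of $n/d\ge2$ copies of a word of length $d$; as $w$ has two letters $A$, there would be exactly two copies, and the two letters $A$ would be at distance $n/2$. They are at positions $n-3$ and $n-1$, so $n/2=2$, contrary to $n\ge6$.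
\end{itemize}
The last two items cover every $n\notin\{1,2,4\}$ and give (i).
\end{proof}

\begin{remark}\label{rem:why124}
Up to cyclic rotation, the admissible words of lengths $1$, $2$ and $4$ are $B$; $BB$, $BA$; and $BBBB$, $BBBA$, $BABA$, since an admissible word of length $n$ has at most $n/2$ letters $A$, no two of them cyclically adjacent. The primitive ones are $B$, $BA$ and $BBBA$, and all three are odd. The word $BBBA$ yields ``$4$ or $8$'', which adds nothing to (i).
\end{remark}

\begin{remark}\label{rem:hyp}
The hypothesis on $x$ cannot be dropped. Let $f(t)=\frac12T(2t)$ on $[0,\frac12]$ and $f(t)=2t-1$ on $[\frac12,1]$. This continuous map has the $3$-cycle $0\to\frac14\to\frac12\to0$, but $f^{-1}(1)=\{1\}$, so $s\alpha(1)=\{1\}$ and $\operatorname{Per}(1)=\{1\}$.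
\end{remark}

\section{The five sets of missing periods}\label{sec:examples}

Let $3\in\operatorname{Per}(x)$ and $E=\mathbb N\setminus\operatorname{Per}(x)$. By Corollary~\ref{cor:char} and Theorem~\ref{thm:A}, $E\subset\{1,2,4\}$, and $E$ contains neither $\{1,2\}$ nor $\{2,4\}$. Of the eight subsets of $\{1,2,4\}$ this leaves the five in Theorem~\ref{thm:B}. In the rest of this section $E$ denotes one of these five sets, and we construct a map $f_E$ and a point $x_E$ with $\operatorname{Per}(x_E)=\mathbb N\setminus E$.

\subsection*{The maps}
We return to $A=[0,\frac12]$, $B=[\frac12,1]$, the map $T$ of \eqref{eq:T}, $P=\{0,\frac12,1\}$ and $\delta=\frac1{1000}$. The three odd words of Remark~\ref{rem:why124} are realized by the cycles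
\[
C_1:\ \tfrac23\to\tfrac23,\qquad
C_2:\ \tfrac13\to\tfrac56\to\tfrac13,\qquad
C_4:\ \tfrac29\to\tfrac{13}{18}\to\tfrac59\to\tfrac89\to\tfrac29 .
\]
The product of the slopes of $T$ along $C_1$, $C_2$, $C_4$ is $-2$, $-2$, $-8$. To remove the period $n$ we imitate Example~\ref{ex:one}: near one point of $C_n$ we flatten $T$ so that the product of the slopes becomes $-1$. The $n$-th iterate is then a reflection near $C_n$, and $C_n$ lies inside a trap. For $C_1$ and $C_2$ the slope $-2$ must be replaced by $-1$, which the function $h$ of \eqref{eq:h} does. For $C_4$ it must be replaced by $-\frac14$; let $g:[-8\delta,8\delta]\to\mathbb R$ be the odd, continuous, strictly increasing function with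
\[
g(s)=\tfrac14s\ \ (0\le s\le4\delta),\qquad g(s)=\tfrac{15}4s-14\delta\ \ (4\delta\le s\le8\delta),
\]
so that $g(4\delta)=\delta$ and $g(8\delta)=16\delta$. Define the windows
\[
V_1=[\tfrac23\pm2\delta]\subset(0.66,0.67),\qquad V_2=[\tfrac56\pm2\delta]\subset(0.83,0.84),\qquad V_4=[\tfrac89\pm8\delta]\subset(0.88,0.90),
\]
and let $f_E=T$ outside $\bigcup_{n\in E}V_n$, while
\[
\begin{array}{lll}
f_E(\tfrac23+s)=\tfrac23-h(s) & \text{on } V_1 & \text{if } 1\in E,\\[2pt]
f_E(\tfrac56+s)=\tfrac13-h(s) & \text{on } V_2 & \text{if } 2\in E,\\[2pt]
f_E(\tfrac89+s)=\tfrac29-g(s) & \text{on } V_4 & \text{if } 4\in E.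
\end{array}
\]
Thus $f_\varnothing=T$ and $f_{\{1\}}=\widetilde T$. On $B$ we have $T(p+s)=T(p)-2s$, and $h(\pm2\delta)=\pm4\delta$, $g(\pm8\delta)=\pm16\delta$, so $f_E$ agrees with $T$ at the center and at both ends of each window. The windows are disjoint and lie in $(\frac12,1)$. Therefore:
\begin{itemize}
\item[(P1)] $f_E$ is a continuous map of $[0,1]$ to itself, $f_E(t)=t+\frac12$ on $A$, and $f_E$ is strictly decreasing on $B$ with $f_E(\frac12)=1$, $f_E(\frac34)=\frac12$, $f_E(1)=0$.
\item[(P2)] $P$, $C_1$, $C_2$, $C_4$ are cycles of $f_E$ of periods $3,1,2,4$. Indeed, each of their points is the center of a window or lies outside all windows.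
\end{itemize}
Since $[\min P,\max P]=[0,1]$, Theorem~\ref{thm:A} and Proposition~\ref{prop:orbit} apply to $f_E$ and every $x\in[0,1]$.

\subsection*{The traps}
Put
\[
U_1=[\tfrac23\pm\delta],\qquad U_2=[\tfrac13\pm\delta]\cup[\tfrac56\pm\delta],\qquad
U_4=[\tfrac29\pm\delta]\cup[\tfrac{13}{18}\pm\delta]\cup[\tfrac59\pm2\delta]\cup[\tfrac89\pm4\delta].
\]
The cycle $C_n$ lies in the interior of $U_n$.

\begin{lemma}\label{lem:traps}
If $n\in E$, then $f_E(U_n)\subset U_n$.
\end{lemma}

\begin{proof}
For $n=1$ and $|s|\le\delta$ we have $\frac23+s\mapsto\frac23-s$. For $n=2$ and $|s|\le\delta$ we have $\frac13+s\mapsto\frac56+s$ and $\frac56+s\mapsto\frac13-s$. For $n=4$, the first component of $U_4$ lies in $A$, and the second and third lie in $(0.72,0.73)$ and $(0.55,0.56)$, hence in $B$ and outside all windows. So on the four components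
\[
\tfrac29+s\mapsto\tfrac{13}{18}+s,\qquad \tfrac{13}{18}+s\mapsto\tfrac59-2s,\qquad \tfrac59+s\mapsto\tfrac89-2s,\qquad \tfrac89+s\mapsto\tfrac29-\tfrac s4,
\]
and the radii $\delta,\delta,2\delta,4\delta$ are permuted cyclically in the same way.
\end{proof}

\subsection*{Uniqueness of the trapped cycles}
A trap removes the cycle $C_n$ from $s\alpha(x)$, but it removes the period $n$ only if $f_E$ has no other $n$-cycle. This needs care, because each modification creates new cycles: all points of $U_n\setminus C_n$ satisfy $f_E^{2n}(t)=t$. For example, the modification on $V_1$ produces the $2$-cycle $\{\frac23-\delta,\frac23+\delta\}$ in addition to $C_2$, which is why $E$ must not contain both $1$ and $2$ in the next lemma.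

\begin{lemma}\label{lem:unique}
If $n\in E$, then $C_n$ is the only periodic orbit of period $n$ of $f_E$.
\end{lemma}

\begin{proof}
Write $f=f_E$. By (P1), $f$ is strictly increasing on $A$ and strictly decreasing on $B$. Hence, for a word $w$ of length $m$, the map $f^m$ restricted to the set of points that follow $w$ is strictly increasing if $w$ is even and strictly decreasing if $w$ is odd. A strictly decreasing map has at most one fixed point, so
\begin{equation}\label{eq:odd}
\text{for an odd word $w$ of length $m$, at most one point follows $w$ and is fixed by $f^m$.}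
\end{equation}

Let $Q$ be an $n$-cycle, $n\in\{1,2,4\}$. It is disjoint from $P$, so each of its points lies in exactly one of $A$, $B$, and a point $t\in Q\cap A$ lies in $(0,\frac12)$ and has $f(t)\in(\frac12,1)$. Thus each point of $Q$ follows forever a unique word of length $n$, this word is admissible, and the other points of $Q$ follow its rotations. We go through the list in Remark~\ref{rem:why124}.

\emph{The primitive words.} If a point $t\in Q$ follows $B$, $BA$ or $BBBA$, with $n=1,2,4$ respectively, then \eqref{eq:odd} and (P2) give $t=\frac23$, $\frac56$, $\frac{13}{18}$, because these points follow the same words and are fixed by $f^n$. So $Q=C_n$. This settles $n=1$, and it remains to exclude $BB$, $BBBB$ and $BABA$.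

\emph{The word $BB$, with $n=2$ and $E=\{2\}$.} Each $t\in Q$ lies in $B$ and has $f(t)\ge\frac12=f(\frac34)$, so $t\in[\frac12,\frac34]$. There $f=T$, because $V_2\subset(\frac34,1)$. Hence $t=T^2(t)=4t-2$ and $t=\frac23$, which has period $1$, a contradiction.

\emph{The word $BBBB$, with $n=4$.} All points of $Q$ follow the even word $BB$, so $f^2$ is strictly increasing on $Q$. Let $t\in Q$. If $f^2(t)>t$ then $f^4(t)>f^2(t)>t$, and if $f^2(t)<t$ then $f^4(t)<f^2(t)<t$. Both contradict $f^4(t)=t$, and $f^2(t)=t$ contradicts the period $4$.

\emph{The word $BABA$, with $n=4$ and $E=\{4\}$ or $\{1,4\}$.} Every $t\in Q\cap B$ has $f(t)<\frac12$, so $t>\frac34$; in particular $Q$ avoids $V_1$. If some $t\in Q$ were in $V_4$, then $f(t)\le\frac29+16\delta$, and the point $f^2(t)=f(t)+\frac12\in Q\cap B$ would be at most $\frac{13}{18}+16\delta<0.74<\frac34$. So $Q$ avoids $V_4$ as well, and $f=T$ on $Q$. For $t\in Q\cap B$ we get $T^2(t)=\frac52-2t$ and $t=T^4(t)=4t-\frac52$, so $t=\frac56$, which has period $2$, a contradiction.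
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The restriction on $E$ was proved at the start of this section. For each of the five maps $f_E$, Theorem~\ref{thm:A}(i) puts every $n\notin\{1,2,4\}$ into $\operatorname{Per}(x)$ for every $x$, so only the periods $1,2,4$ are to be decided.

\emph{The case $E=\varnothing$.} Let $f=T$ and let $x$ be arbitrary. Let $w$ be one of $B$, $BA$, $BBBA$, of length $n=1,2,4$ and with $\nu=1,1,3$ letters $B$. Proposition~\ref{prop:orbit} for $ww$ gives a point $y$ with $T^{2n}(y)=y$ that follows $w$ forever and whose orbit lies in $s\alpha(x)$. On the points that follow $w$, the map $T^n$ coincides with an affine map $L:\mathbb R\to\mathbb R$ of slope $(-2)^\nu$, the composition of the affine formulas in \eqref{eq:T} prescribed by $w$. Both $y$ and $T^n(y)$ follow $w$, so $L(L(y))=T^{2n}(y)=y$. The maps $L$ and $L\circ L$ have slopes $(-2)^\nu\ne1$ and $4^\nu\neq1$, so each has exactly one fixed point, and the fixed point of $L$ is fixed by $L\circ L$. Hence $T^n(y)=L(y)=y$, and by Lemma~\ref{lem:period} the period of $y$ is exactly $n$. Thus $1,2,4\in\operatorname{Per}(x)$.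

\emph{The cases $E\ne\varnothing$.} Choose $x_E$ as follows.
\begin{center}
\begin{tabular}{c|cccc}
$E$ & $\{1\}$ & $\{2\}$ & $\{4\}$ & $\{1,4\}$\\ \hline
$x_E$ & $\frac89\in C_4$ & $\frac23\in C_1$ & $\frac23\in C_1$ & $\frac13\in C_2$
\end{tabular}
\end{center}
In each case $x_E\notin U_n$ for all $n\in E$: the points $\frac89$ and $\frac13$ are outside $U_1\subset(0.66,0.67)$; the point $\frac23$ is outside $U_2$, whose components lie within $\delta$ of $\frac13$ and $\frac56$; and $\frac23$ and $\frac13$ are outside $U_4\subset(0.22,0.23)\cup(0.55,0.56)\cup(0.72,0.73)\cup(0.88,0.90)$. For $n\in E$, Lemmas~\ref{lem:traps} and~\ref{lem:trap} show that $s\alpha(x_E)$ is disjoint from $C_n$, and $C_n$ is the only $n$-cycle by Lemma~\ref{lem:unique}. Hence no $n\in E$ belongs to $\operatorname{Per}(x_E)$. The remaining periods among $1,2,4$ do belong to it. By (P2) and (F1), the period of $x_E$ itself is in $\operatorname{Per}(x_E)$; this gives $4$, $1$, $1$, $2$ in the four columns and completes the case $E=\{1,4\}$. For $E=\{1\}$, Theorem~\ref{thm:A}(ii) gives $2$, since $1$ is missing. For $E=\{2\}$, Theorem~\ref{thm:A}(iii) gives $4$, since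 $2$ is missing. For $E=\{4\}$, Theorem~\ref{thm:A}(iii) gives $2$, since $4$ is missing. In every case $\operatorname{Per}(x_E)=\mathbb N\setminus E$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{HR}
Jana Hant\'akov\'a and Samuel Roth, \emph{On backward attractors of interval maps}, arXiv:2007.10883 (2020).

\end{thebibliography}
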